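# Complex nilmanifolds of constant Levi-Civita holomorphic sectional curvature

## A nilpotent Lie algebra with constant $H$ is abelian

Throughout, $\mathfrak g\neq 0$ is a real Lie algebra of dimension $2n$, $J$ is an integrable complex structure on $\mathfrak g$, and $\langle\,,\rangle$ is a $J$-invariant inner product on $\mathfrak g$.

**Theorem 1.** If $\mathfrak g$ is nilpotent and the Levi-Civita holomorphic sectional curvature $H$ is a constant $c$, then $c=0$ and $\mathfrak g$ is abelian. In particular the metric is Levi-Civita flat.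

Consequently, let $M=G/\Gamma$ be a complex nilmanifold with left-invariant complex structure $J$ and compatible left-invariant metric $g$. If the Levi-Civita holomorphic sectional curvature of $g$ is a constant $c$, then $c=0$ and $g$ is Levi-Civita flat. The complex structure $J$ need not be nilpotent.

Let me unpack the words. A *Lie-Hermitian manifold* is a compact Hermitian manifold $(M^n,g)$ of the form $M=G/\Gamma$, where $G$ is a Lie group, $\Gamma\subset G$ is discrete, and $J$ and $g$, lifted to $G$, are left-invariant. It is a *complex nilmanifold* if $G$ is nilpotent. Left-invariant objects are determined by their values on the Lie algebra $\mathfrak g$, so curvature can be computed there. Integrability of $J$ means that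
$$\mathfrak g^{1,0}=\{x-iJx: x\in\mathfrak g\}\subset\mathfrak g^{\mathbb C}$$
is a complex subalgebra. The holomorphic sectional curvature of a connection with curvature $R$, extended complex-linearly, is
$$H(X)=\frac{R(X,\bar X,X,\bar X)}{|X|^4},\qquad 0\ne X\in\mathfrak g^{1,0}.$$
The Levi-Civita and the Chern connection each have their own $H$. Theorem 1 answers a question that comes from Yulu Li and Fangyang Zheng, "A note on almost abelian groups with constant holomorphic sectional curvature", arXiv:2503.00415 (2025), and concerns the following statement.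

**Conjecture 2.** Let $(M^n,g)$ be a Lie-Hermitian manifold. If the holomorphic sectional curvature for the Chern (or Levi-Civita) connection is a constant $c$, then $c$ must be zero and $g$ must be Chern (or Levi-Civita) flat.

Two cases with $G$ nilpotent are given as known. The Chern case holds for all nilpotent $G$. The Levi-Civita case holds when $G$ is nilpotent and $J$ is nilpotent in the sense of Cordero-Fernández-Gray-Ugarte, which means the following. Put $\mathfrak a_0(J)=0$ and
$$\mathfrak a_l(J)=\{X\in\mathfrak g:\ [X,\mathfrak g]\subseteq\mathfrak a_{l-1}(J),\ [JX,\mathfrak g]\subseteq\mathfrak a_{l-1}(J)\};$$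
then $J$ is nilpotent if $\mathfrak a_s(J)=\mathfrak g$ for some $s$. Theorem 1 drops this hypothesis, and its proof uses neither of the two known cases.

Here are two algebras that will accompany us.

**Example A (nilpotent $J$).** Let $\mathfrak g$ have orthonormal basis $u,Ju,z,Jz$ and the single nonzero bracket $[u,Ju]=z$. Then $u-iJu$ and $z-iJz$ commute, so $J$ is integrable. Here $\mathfrak a_1(J)=\operatorname{span}(z,Jz)$ and $\mathfrak a_2(J)=\mathfrak g$.

**Example B (non-nilpotent $J$).** Let $\mathfrak g$ have basis $D,p_1,p_2,q_1,q_2,W$ and brackets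
$$[D,p_k]=q_k,\qquad [p_k,q_k]=W\qquad(k=1,2),$$
all others being zero. The only triple for which the Jacobi identity is not clear at once is $D,p_1,p_2$, where it requires $[q_1,p_2]+[p_1,q_2]=0$, and both terms vanish. The algebra is nilpotent with lower central series $\mathfrak g\supset\operatorname{span}(q_1,q_2,W)\supset\mathbb RW\supset0$. Put $Jp_1=p_2$, $Jq_1=q_2$, $JD=W$. With $E_0=D-iW$, $E_1=p_1-ip_2$, $E_2=q_1-iq_2$ we find
$$[E_0,E_1]=E_2,\qquad [E_0,E_2]=0,\qquad [E_1,E_2]=[p_1,q_1]-[p_2,q_2]=0,$$
so $J$ is integrable. The center is $\mathbb RW$: bracketing with $p_k$ kills the $D$ and $q_k$ components of a central element, and bracketing with $D$ kills the $p_k$ components. Since $JW=-D$ is not central, $\mathfrak a_1(J)=0$, hence every $\mathfrak a_l(J)$ is $0$, and $J$ is not nilpotent.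

## Real and complex forms of the curvature

**Conventions.** Put $R(x,y)=[\nabla_x,\nabla_y]-\nabla_{[x,y]}$ and $R(x,y,z,w)=\langle R(x,y)z,w\rangle$. Extend $\langle\,,\rangle$ complex-*bilinearly* to $\mathfrak g^{\mathbb C}$, and write $|v|^2=\langle v,\bar v\rangle$ for $v\in\mathfrak g^{\mathbb C}$, which is the Hermitian norm. Put $K(X,Y)=\langle R(X,Y)Y,X\rangle$.

Then $R(X,\bar X,X,\bar X)=-K(X,\bar X)$. For $X\in\mathfrak g^{1,0}$ consider the real vector $x=X+\bar X$. We have $Jx=i(X-\bar X)$, so $x\wedge Jx=-2i\,X\wedge\bar X$. Since $K$ depends quadratically on $X\wedge Y$, $K(x,Jx)=(-2i)^2K(X,\bar X)=-4K(X,\bar X)$. Also $|x|^2=2|X|^2$, because $\langle X,X\rangle=0$ for $X$ of type $(1,0)$. Hence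
$$H(X)=-\frac{K(X,\bar X)}{|X|^4}=\frac{K(x,Jx)}{|x|^4}. \tag{1}$$
So $H$ is the sectional curvature of the plane spanned by $x$ and $Jx$; in particular it is real. The opposite sign convention or another normalization of the norm multiplies $c$ by a nonzero constant, which does not affect Theorem 1.

**Lemma 3.** On $\mathfrak g$ we have $\nabla_XY=\frac12[X,Y]+U(X,Y)$, where $U$ is symmetric and
$$\langle U(X,Y),Z\rangle=\tfrac12\big(\langle[Z,X],Y\rangle+\langle[Z,Y],X\rangle\big), \tag{2}$$
and
$$K(X,Y)=-\tfrac34\langle[X,Y],[X,Y]\rangle-\tfrac12\langle[X,[X,Y]],Y\rangle-\tfrac12\langle[Y,[Y,X]],X\rangle+\langle U(X,Y),U(X,Y)\rangle-\langle U(X,X),U(Y,Y)\rangle. \tag{3}$$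
This holds for real vectors and, bilinearly extended, for complex ones.

*Proof.* For left-invariant fields inner products are constant, and Koszul's formula reads $2\langle\nabla_XY,Z\rangle=\langle[X,Y],Z\rangle-\langle[Y,Z],X\rangle+\langle[Z,X],Y\rangle$. This is the first claim. Since $\nabla$ is metric, $\langle\nabla_X\nabla_YY,X\rangle=-\langle\nabla_YY,\nabla_XX\rangle$ and $\langle\nabla_Y\nabla_XY,X\rangle=-\langle\nabla_XY,\nabla_YX\rangle$, so
$$K(X,Y)=-\langle\nabla_YY,\nabla_XX\rangle+\langle\nabla_XY,\nabla_YX\rangle-\langle\nabla_{[X,Y]}Y,X\rangle.$$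
In the first term $\nabla_XX=U(X,X)$ and $\nabla_YY=U(Y,Y)$. The second is
$$\big\langle\tfrac12[X,Y]+U(X,Y),\,-\tfrac12[X,Y]+U(X,Y)\big\rangle=\langle U(X,Y),U(X,Y)\rangle-\tfrac14\langle[X,Y],[X,Y]\rangle.$$
For the third, Koszul's formula with $[X,Y]$ in the first slot gives
$$2\langle\nabla_{[X,Y]}Y,X\rangle=\langle[[X,Y],Y],X\rangle-\langle[Y,X],[X,Y]\rangle+\langle[X,[X,Y]],Y\rangle,$$
and $[[X,Y],Y]=[Y,[Y,X]]$. Adding the three, the coefficient of $\langle[X,Y],[X,Y]\rangle$ is $-\frac14-\frac12=-\frac34$, and (3) follows. Every step was multilinear algebra, so it holds over $\mathbb C$. $\square$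

**Example A by hand.** Let $x=\alpha u+\beta Ju+\gamma z+\delta Jz$ be a unit vector, so $Jx=-\beta u+\alpha Ju-\delta z+\gamma Jz$. Put $s=\alpha^2+\beta^2$ and $r=\gamma^2+\delta^2=1-s$. Then $[x,Jx]=sz$, and the double brackets vanish because $z$ is central. By (2), the components of $U(x,Jx)$ along $u$ and $Ju$ are $\frac12(\alpha\gamma-\beta\delta)$ and $\frac12(\alpha\delta+\beta\gamma)$, and the others vanish, so $|U(x,Jx)|^2=\frac14sr$. Along $u,Ju$ the vector $U(x,x)$ has components $\beta\gamma,-\alpha\gamma$ and $U(Jx,Jx)$ has components $-\alpha\delta,-\beta\delta$, so these two are orthogonal. Hence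
$$H=-\tfrac34s^2+\tfrac14s(1-s)=\tfrac14s-s^2 .$$
It is $0$ at $s=0$, $-\frac34$ at $s=1$, and positive for $0<s<\frac14$. It is not constant, as Theorem 1 demands, and it has no fixed sign.

(In dimension $2$, that is $n=1$, a nilpotent $\mathfrak g$ is already abelian, so Example A lives in the first dimension where anything happens.)

## What a central vector tells us, and what it does not

A nilpotent $\mathfrak g\ne0$ has nonzero center, so it is natural to test $H$ there.

**Lemma 4.** If $0\neq Z\in\mathfrak g$ is central, then $K(Z,JZ)\ge0$, so $H\ge0$ in this direction.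

*Proof.* We have $[Z,JZ]=0$, which kills the first three terms of (3). By (2), $\langle U(Z,Z),Y\rangle=\langle[Y,Z],Z\rangle=0$ for all $Y$, so $U(Z,Z)=0$ and the last term vanishes. What remains is $K(Z,JZ)=|U(Z,JZ)|^2\ge0$. $\square$

If $H\equiv c$ on a nilpotent algebra, then $c\ge0$. Can we get $c=0$ the same way? If $J$ is nilpotent we can. In that case $\mathfrak a_1(J)\ne0$, for otherwise all $\mathfrak a_l(J)$ would vanish. A nonzero $Z\in\mathfrak a_1(J)$ has both $Z$ and $JZ$ central, so $U(Z,JZ)=0$ by (2), and $c=0$. Even then flatness still has to be shown.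

For general $J$ the argument stops at the term $|U(Z,JZ)|^2$. In Example B the center is $\mathbb RW$, and
$$\langle U(W,JW),p_1\rangle=\tfrac12\langle[p_1,JW],W\rangle=\tfrac12\langle[p_1,-D],W\rangle=\tfrac12\langle q_1,W\rangle .$$
A $J$-invariant inner product is the real part of a Hermitian inner product on $\mathbb C^3$ with complex basis $D,p_1,q_1$, and $W=iD$; so we may choose it with $\langle q_1,W\rangle\neq0$. Then $H>0$ in the only central direction. So the center gives one inequality, $c\ge0$, and nothing better. We need $c\le0$ from elsewhere. Searching for a good direction is unattractive: several terms of (3) have no sign, and Example A shows that $H$ takes both signs.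

The way out is to use all directions at once. If $H\equiv c$, then $c$ is the mean of $H$ over the unit sphere of $\mathfrak g^{1,0}$. That mean is a quadratic expression in the structure constants, and it will turn out to be computable exactly.

## The mean of $H$

Fix an orthonormal basis $\{x_a\}_{a=1}^{2n}$ of $\mathfrak g$ of the form $\{x_i,Jx_i\}_{i=1}^n$. Let $B(x,y)=\operatorname{tr}(\mathrm{ad}_x\mathrm{ad}_y)$ be the Killing form, and put
$$N=\sum_{a,b}|[x_a,x_b]|^2,\qquad \operatorname{tr}B=\sum_aB(x_a,x_a),\qquad T=\sum_{i=1}^n[x_i,Jx_i].$$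
Here $N$ and $\operatorname{tr}B$ do not depend on the choice of orthonormal basis. Recall that $\mathfrak g$ is *unimodular* if $\operatorname{tr}\mathrm{ad}_x=0$ for every $x$.

**Theorem 5 (mean value formula).** If $\mathfrak g$ is unimodular, the mean of $H$ over the unit sphere of $\mathfrak g^{1,0}$ is
$$\operatorname{av}(H)=-\frac{1}{4n(n+1)}\Big(N+2\operatorname{tr}B+3|T|^2\Big).$$

Once $\operatorname{tr}B=0$, the right-hand side is minus a sum of squares, which is the sign we lack. Let us test the formula before proving it.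

In Example A, $N=2$, $B=0$, $T=z$, $n=2$, so the formula gives $-\frac{1}{24}(2+3)=-\frac5{24}$. Directly, $s=|X_1|^2$ for a unit vector $X\in\mathbb C^2$ has $\operatorname{av}(s)=\frac12$ and $\operatorname{av}(s^2)=\frac13$ (Lemma 6 below), so $\operatorname{av}(\frac14s-s^2)=\frac18-\frac13=-\frac5{24}$.

**Example C (unimodular, not nilpotent).** Let $\mathfrak g=\mathfrak{su}(2)\oplus\mathbb R$ with orthonormal basis $x_1,x_2,x_3,r$, where $[x_1,x_2]=2x_3$ and cyclically, $r$ is central, $Jx_1=x_2$ and $Jx_3=r$. The one bracket to check for integrability is $[x_1-ix_2,\,x_3-ir]=-2x_2-2ix_1=-2i(x_1-ix_2)$. The metric is bi-invariant, so $U=0$ and $\langle[x,[x,y]],y\rangle=-|[x,y]|^2$, and (3) gives $K(x,y)=\frac14|[x,y]|^2$. For a unit vector $x=ax_1+bx_2+cx_3+dr$ we have $Jx=-bx_1+ax_2-dx_3+cr$; with $s=a^2+b^2$, the cross product of their $\mathbb R^3$-parts is $(-ac-bd,\;ad-bc,\;s)$. Since the bracket is twice the cross product,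
$$H=(ac+bd)^2+(ad-bc)^2+s^2=s(1-s)+s^2=s,$$
whose mean is $\frac12$. In the formula, $N=6\cdot4=24$, $\operatorname{tr}B=3\cdot(-8)=-24$, $T=2x_3$, so $\operatorname{av}(H)=-\frac1{24}(24-48+12)=\frac12$. So for unimodular $\mathfrak g$ the mean can be positive, and the Killing form is responsible.

In Example B with the stated basis orthonormal, $N=8$, $T=[p_1,p_2]+[q_1,q_2]+[D,W]=0$ and $B=0$, so $\operatorname{av}(H)=-\frac8{48}=-\frac16$.

**Lemma 6.** Over the unit sphere of $\mathbb C^n$,
$$\operatorname{av}(X_iX_k\bar X_j\bar X_l)=\frac{\delta_{ij}\delta_{kl}+\delta_{il}\delta_{kj}}{n(n+1)}.$$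

*Proof.* The mean is invariant under $X_i\mapsto e^{i\theta_i}X_i$, so it vanishes unless $\{i,k\}=\{j,l\}$ as multisets. Let $\alpha=\operatorname{av}|X_1|^4$ and, for $n\ge2$, $\beta=\operatorname{av}(|X_1|^2|X_2|^2)$; by symmetry the indices do not matter. Since $(X_1+X_2)/\sqrt2$ is a coordinate in another unitary basis, $\alpha=\frac14\operatorname{av}|X_1+X_2|^4$. Expanding $|X_1+X_2|^4=(|X_1|^2+|X_2|^2+2\,\mathrm{Re}\,X_1\bar X_2)^2$, the cross terms average to zero by phase invariance, and $4(\mathrm{Re}\,X_1\bar X_2)^2$ averages to $2\beta$. So $4\alpha=2\alpha+2\beta+2\beta$, that is $\alpha=2\beta$. From $(\sum|X_i|^2)^2=1$ we get $n\alpha+n(n-1)\beta=1$, so $\beta=\frac1{n(n+1)}$ and $\alpha=\frac2{n(n+1)}$. For $n=1$, $\alpha=1=\frac{2}{1\cdot2}$. These are the values claimed. $\square$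

## Structure constants adapted to $J$

Let $e_i=(x_i-iJx_i)/\sqrt2\in\mathfrak g^{1,0}$. Then $\langle e_i,\bar e_j\rangle=\delta_{ij}$ and $\langle e_i,e_j\rangle=0$; in particular the $e_k$-component of a vector $v$ is $\langle v,\bar e_k\rangle$. Integrability says that $[e_i,e_j]$ has only $e_k$-components. For mixed brackets, $\overline{[e_i,\bar e_j]}=-[e_j,\bar e_i]$, so the $\bar e_k$-component of $[e_i,\bar e_j]$ is minus the conjugate of the $e_k$-component of $[e_j,\bar e_i]$. Thus
$$[e_i,e_j]=\sum_kC^k_{ij}e_k,\qquad [e_i,\bar e_j]=\sum_k\big(A^k_{ij}e_k-\overline{A^k_{ji}}\,\bar e_k\big), \tag{4}$$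
where the second lower index of $A$ is the barred one. The invariants that will appear are
$$|C|^2=\sum|C^k_{ij}|^2,\quad |A|^2=\sum|A^k_{ij}|^2,\quad t_k=\sum_iA^k_{ii},\quad b_j=\sum_iA^i_{ij},$$
$$\tau=\sum C^k_{ij}A^j_{ki},\qquad \chi=\sum A^k_{ij}\overline{A^j_{ik}} .$$
The number $\chi$ is real, since exchanging $j$ and $k$ conjugates it. Of these, $|A|^2,|C|^2$ and $|t|^2=\sum|t_k|^2$ have a sign; $\mathrm{Re}\,\tau$, $\chi$ and $\mathrm{Re}\sum b_k\overline{t_k}$ do not.

Define linear maps $C_i:e_j\mapsto\sum_kC^k_{ij}e_k$, $B_i:e_k\mapsto\sum_jA^j_{ki}e_j$, $a_i:\bar e_j\mapsto\sum_kA^k_{ij}e_k$, and their conjugates $\bar C_i,\bar B_i,\bar a_i$. Reading off (4), with respect to $\mathfrak g^{\mathbb C}=\mathfrak g^{1,0}\oplus\mathfrak g^{0,1}$,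
$$\mathrm{ad}_{e_i}=\begin{pmatrix}C_i&a_i\\0&-\bar B_i\end{pmatrix},\qquad \mathrm{ad}_{\bar e_i}=\begin{pmatrix}-B_i&0\\\bar a_i&\bar C_i\end{pmatrix}. \tag{5}$$
For instance $[\bar e_i,e_k]=-[e_k,\bar e_i]=\sum_j(-A^j_{ki}e_j+\overline{A^j_{ik}}\,\bar e_j)$, which is the first column of $\mathrm{ad}_{\bar e_i}$. Since $\operatorname{tr}B_i=\sum_kA^k_{ki}=b_i$, unimodularity says
$$\operatorname{tr}C_i=\overline{b_i}. \tag{6}$$

In Example A, with $e_1,e_2$ built from $u,z$, we have $[e_1,\bar e_1]=i[u,Ju]=iz=\frac{i}{\sqrt2}(e_2+\bar e_2)$. So the only nonzero constant is $A^2_{11}=t_2=\frac i{\sqrt2}$, and $|A|^2=|t|^2=\frac12$.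

## Proof of the mean value formula

**Step 1: write $K(X,\bar X)$ as a polynomial in the coordinates of $X$.** We evaluate (3) at $Y=\bar X$. Let $X=\sum X_ie_i$ and $P=\sum A^k_{ij}X_i\bar X_je_k$. By (4), $[X,\bar X]=P-\bar P$. We go through the terms.

The vectors $P$ and $\bar P$ are isotropic, so $\langle[X,\bar X],[X,\bar X]\rangle=-2\langle P,\bar P\rangle=-2|P|^2$. (The minus sign reflects that $[X,\bar X]$ is purely imaginary.)

Next, $\langle[X,[X,\bar X]],\bar X\rangle=\langle[X,P],\bar X\rangle-\langle[X,\bar P],\bar X\rangle$, and $\langle[\bar X,[\bar X,X]],X\rangle$ is its complex conjugate. Together the two double-bracket terms of (3) contribute $-\mathrm{Re}\langle[X,P],\bar X\rangle+\mathrm{Re}\langle[X,\bar P],\bar X\rangle$.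

The vector $U(X,\bar X)$ is real by symmetry of $U$. By (2) and (4),
$$\langle U(X,\bar X),e_k\rangle=\tfrac12\big(\langle[e_k,X],\bar X\rangle+\langle[e_k,\bar X],X\rangle\big)=\tfrac12\sum_{i,l}M^{(k)}_{il}X_i\bar X_l,\qquad M^{(k)}_{il}=C^l_{ki}-\overline{A^i_{lk}},$$
because $\langle[e_k,X],\bar X\rangle=\sum C^l_{ki}X_i\bar X_l$ and only the $\bar e$-part of $[e_k,\bar X]$ pairs with $X$. A real vector $V$ satisfies $\langle V,V\rangle=2\sum_k|\langle V,e_k\rangle|^2$, so $\langle U(X,\bar X),U(X,\bar X)\rangle=\frac12\sum_k\big|\sum M^{(k)}_{il}X_i\bar X_l\big|^2$.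

Finally $\langle U(X,X),e_k\rangle=\langle[e_k,X],X\rangle=0$, since both entries are of type $(1,0)$, and $\langle U(X,X),\bar e_k\rangle=\langle[\bar e_k,X],X\rangle=\sum\overline{A^m_{ki}}X_iX_m$. So $U(X,X)$ is of type $(1,0)$ with these components, $U(\bar X,\bar X)$ is its conjugate, and $\langle U(X,X),U(\bar X,\bar X)\rangle=\sum_k\big|\sum A^m_{ki}\bar X_i\bar X_m\big|^2$.

Inserting everything in (3),
$$K(X,\bar X)=\tfrac32|P|^2-\mathrm{Re}\langle[X,P],\bar X\rangle+\mathrm{Re}\langle[X,\bar P],\bar X\rangle+\tfrac12\sum_k\Big|\sum M^{(k)}_{il}X_i\bar X_l\Big|^2-\sum_k\Big|\sum A^m_{ki}\bar X_i\bar X_m\Big|^2. \tag{7}$$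

**Step 2: average each term with Lemma 6.** Every term is of degree two in the $X_i$ and two in the $\bar X_i$. Write $\mapsto$ for "has $n(n+1)$ times its mean equal to".

First, $|P|^2=\sum A^k_{ij}\overline{A^k_{pq}}\,X_iX_q\bar X_j\bar X_p$. The pairing $i=j,\ q=p$ gives $|t|^2$ and the pairing $i=p,\ q=j$ gives $|A|^2$, so $|P|^2\mapsto|A|^2+|t|^2$.

Second, $\langle[X,P],\bar X\rangle=\sum C^k_{ij}A^j_{pq}X_iX_p\bar X_q\bar X_k$. The pairing $i=q,\ p=k$ gives $\sum C^k_{ij}A^j_{ki}=\tau$. The pairing $i=k,\ p=q$ gives $\sum C^i_{ij}t_j=-\sum_j\operatorname{tr}(C_j)t_j$ by antisymmetry of $C$ in its lower indices. By (6), $\langle[X,P],\bar X\rangle\mapsto\tau-\sum_j\overline{b_j}t_j$.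

Third, $\langle[X,\bar P],\bar X\rangle=\sum A^k_{ij}\overline{A^j_{pq}}X_iX_q\bar X_p\bar X_k$. The pairing $i=p,\ q=k$ gives $\sum A^k_{ij}\overline{A^j_{ik}}=\chi$, and $i=k,\ q=p$ gives $\sum_jb_j\overline{t_j}$. So $\langle[X,\bar P],\bar X\rangle\mapsto\chi+\sum_jb_j\overline{t_j}$.

Fourth, $\big|\sum M^{(k)}_{il}X_i\bar X_l\big|^2\mapsto|M^{(k)}|^2+|\operatorname{tr}M^{(k)}|^2$, by the same two pairings as for $P$. Here $\operatorname{tr}M^{(k)}=\sum_i\big(C^i_{ki}-\overline{A^i_{ik}}\big)=\operatorname{tr}C_k-\overline{b_k}=0$ by (6). Moreover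
$$\sum_k|M^{(k)}|^2=|C|^2+|A|^2-2\,\mathrm{Re}\sum C^l_{ki}A^i_{lk}=|C|^2+|A|^2-2\,\mathrm{Re}\,\tau,$$
the last sum being $\tau$ after renaming indices.

Fifth, $\sum_k\big|\sum A^m_{ki}\bar X_i\bar X_m\big|^2=\sum A^m_{ki}\overline{A^q_{kp}}\,\bar X_i\bar X_mX_pX_q$. The pairing $p=i,\ q=m$ gives $|A|^2$ and $p=m,\ q=i$ gives $\sum A^m_{ki}\overline{A^i_{km}}=\chi$.

Let $S=n(n+1)\operatorname{av}(K(X,\bar X))$. By (7), the coefficient of $|A|^2$ in $S$ is $\frac32+\frac12-1=1$, and $\chi$ enters once with each sign and cancels. The terms in $\tau$ add up to $-2\,\mathrm{Re}\,\tau$. Therefore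
$$S=|A|^2+\tfrac12|C|^2+\tfrac32|t|^2-2\,\mathrm{Re}\,\tau+2\,\mathrm{Re}\sum_jb_j\overline{t_j}. \tag{8}$$

Pause here. We want $S\ge0$ for nilpotent $\mathfrak g$, and the last two terms have no sign. Cauchy-Schwarz gives only $|\tau|\le|A||C|$, and $|A|^2+\frac12|C|^2-2|A||C|$ is negative, for example, for $|A|=1$, $|C|=\sqrt2$. A cleverer estimate that uses only integrability and unimodularity cannot succeed either: in Example C, $\operatorname{av}(H)=\frac12$ and $n=2$, so $S=-3$. Nilpotency must be used, and the vanishing of the Killing form is a single quadratic equation in $A$ and $C$. We compute it, and then find that the Jacobi identity supplies the second equation we need.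

**Step 3: eliminate the unsigned terms using the Killing form and the Jacobi identity.** Put $\kappa=\sum_i\operatorname{tr}(\mathrm{ad}_{e_i}\mathrm{ad}_{\bar e_i})=\sum_iB(e_i,\bar e_i)$. Multiplying the matrices in (5),
$$\mathrm{ad}_{e_i}\mathrm{ad}_{\bar e_i}=\begin{pmatrix}-C_iB_i+a_i\bar a_i&a_i\bar C_i\\-\bar B_i\bar a_i&-\bar B_i\bar C_i\end{pmatrix}.$$
Now $C_iB_ie_k=\sum A^j_{ki}C^l_{ij}e_l$, so $\sum_i\operatorname{tr}(C_iB_i)=\sum C^k_{ij}A^j_{ki}=\tau$. Similarly $a_i\bar a_ie_k=\sum\overline{A^j_{ik}}A^l_{ij}e_l$, so $\sum_i\operatorname{tr}(a_i\bar a_i)=\chi$. The lower right block contributes $-\bar\tau$. Hence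
$$\kappa=-2\,\mathrm{Re}\,\tau+\chi. \tag{9}$$
So the Killing form controls $\tau$ up to $\chi$. To relate $\chi$ to $b$ and $t$, use the Jacobi identity in the form $[\mathrm{ad}_{e_i},\mathrm{ad}_{\bar e_i}]=\mathrm{ad}_{[e_i,\bar e_i]}$ and compare only the upper left blocks. The upper left block of $\mathrm{ad}_{\bar e_i}\mathrm{ad}_{e_i}$ is $-B_iC_i$, so on the left we get $-C_iB_i+a_i\bar a_i+B_iC_i$. On the right, $[e_i,\bar e_i]=\sum_k\big(A^k_{ii}e_k-\overline{A^k_{ii}}\,\bar e_k\big)$, so by (5) the block is $\sum_k\big(A^k_{ii}C_k+\overline{A^k_{ii}}B_k\big)$. Take traces: $\operatorname{tr}(B_iC_i)=\operatorname{tr}(C_iB_i)$, so these cancel. Summing over $i$ and using (6),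
$$\chi=\sum_k\big(t_k\operatorname{tr}C_k+\overline{t_k}\operatorname{tr}B_k\big)=\sum_k\big(t_k\overline{b_k}+\overline{t_k}b_k\big)=2\,\mathrm{Re}\sum_kb_k\overline{t_k}. \tag{10}$$
(The trace of the whole matrix would be the trace of a commutator and would give nothing; the information is in the single block.) By (9) and (10), $-2\,\mathrm{Re}\,\tau=\kappa-2\,\mathrm{Re}\sum_kb_k\overline{t_k}$. Inserted in (8), this cancels the last term:
$$S=|A|^2+\tfrac12|C|^2+\tfrac32|t|^2+\kappa. \tag{11}$$

**Step 4: translate into real terms.** The vectors $\{e_i,\bar e_i\}$ form a unitary basis of $\mathfrak g^{\mathbb C}$ for the Hermitian extension of the metric, and $\sum|[v_a,v_b]|^2$ is the same for every unitary basis. Pairs $(e_i,e_j)$ and $(\bar e_i,\bar e_j)$ contribute $|C|^2$ each. Mixed pairs in either order contribute $\sum\big(|A^k_{ij}|^2+|A^k_{ji}|^2\big)=2|A|^2$ each. So $N=2|C|^2+4|A|^2$. Next, $B(e_i,\bar e_i)=\frac12\big(B(x_i,x_i)+B(Jx_i,Jx_i)\big)$, the mixed terms cancelling by symmetry of $B$, so $\operatorname{tr}B=2\kappa$.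 Finally $[e_i,\bar e_i]=\frac12[x_i-iJx_i,x_i+iJx_i]=i[x_i,Jx_i]$, so $iT=\sum_k\big(t_ke_k-\overline{t_k}\,\bar e_k\big)$ and $|T|^2=2|t|^2$. Altogether
$$4S=4|A|^2+2|C|^2+6|t|^2+4\kappa=N+2\operatorname{tr}B+3|T|^2 .$$
By (1), $\operatorname{av}(H)=-\operatorname{av}(K(X,\bar X))=-\frac{S}{n(n+1)}$ over the unit sphere. This proves Theorem 5. $\square$

It is a good exercise to run Example B (basis orthonormal) through these steps. With $e_0,e_1,e_2$ built from $D,p_1,q_1$, the nonzero constants are
$$C^2_{01}=-C^2_{10}=\tfrac1{\sqrt2},\qquad A^2_{10}=-\tfrac1{\sqrt2},\qquad A^0_{12}=\tfrac i{\sqrt2},\qquad A^0_{21}=-\tfrac i{\sqrt2}.$$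
So $|C|^2=1$, $|A|^2=\frac32$, $b=t=0$. Also $\tau=C^2_{10}A^0_{21}=\frac i2$ and $\chi=A^2_{10}\overline{A^0_{12}}+A^0_{12}\overline{A^2_{10}}=\frac i2-\frac i2=0$. Relations (9) and (10) hold with $\kappa=0$, and $S=\frac32+\frac12=2$, in agreement with $\operatorname{av}(H)=-\frac2{12}=-\frac16$.

## Proof of Theorem 1: two opposite signs

Let $\mathfrak g$ be nilpotent with $H\equiv c$.

**Step 1: the mean gives $c\le0$.** For nilpotent $\mathfrak g$, each $\mathrm{ad}_x$ is nilpotent, so $\operatorname{tr}\mathrm{ad}_x=0$ and $\mathfrak g$ is unimodular. Each $\mathrm{ad}_x\mathrm{ad}_y$ moves every term of the lower central series at least two steps down, so it is nilpotent as well and $B(x,y)=0$. Hence $\kappa=0$, and (11) gives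
$$c=\operatorname{av}(H)=-\frac1{n(n+1)}\Big(|A|^2+\tfrac12|C|^2+\tfrac32|t|^2\Big)\le0.$$

**Step 2: the center gives $c\ge0$.** The last nonzero term of the lower central series is central, so the center is nonzero, and Lemma 4 gives $c\ge0$.

**Step 3: conclude.** Therefore $c=0$, and the sum of squares in Step 1 vanishes. So $A=0$ and $C=0$, which by (4) means that all brackets vanish. Thus $\mathfrak g$ is abelian, $\nabla=0$ on left-invariant fields by Lemma 3, and the metric is flat. $\blacksquare$

Cocompactness of $\Gamma$ could only have entered through unimodularity, which is automatic here.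

## Pinching for nilpotent algebras and flatness for solvable ones

The mean value formula gives more than Theorem 1.

**Theorem 7.**
1. If $\mathfrak g$ is nilpotent, then $\operatorname{av}(H)\le-\frac{N}{4n(n+1)}$, with equality iff $T=0$. If $\mathfrak g$ is also non-abelian, then $\min H<0\le\max H$. In particular, $H\ge0$ everywhere (or just $\operatorname{av}(H)\ge0$) forces $\mathfrak g$ abelian. The constant, and the bound $\max H\ge0$, are sharp.
2. If $\mathfrak g$ is solvable and unimodular (in particular for Lie-Hermitian $G/\Gamma$ with $G$ solvable), then $\operatorname{av}(H)\le0$, with equality iff $g$ is Levi-Civita flat. Hence if $H\equiv c$ with $c\ge0$, then $c=0$ and $g$ is flat. The hypothesis $c\ge0$ is automatic if $\mathfrak g$ has nonzero center.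

The case $c<0$ for solvable, non-nilpotent $G$ with trivial center is not excluded by this theorem.

**Proof of part 1.** Since $B=0$, Theorem 5 reads $\operatorname{av}(H)=-\frac{N+3|T|^2}{4n(n+1)}$, which gives the inequality and its equality case. If $\mathfrak g$ is non-abelian, then $N>0$, so $\operatorname{av}(H)<0$ and $\min H<0$, while $\max H\ge0$ by Lemma 4 applied to a central vector. This also shows that $\operatorname{av}(H)\ge0$ forces $\mathfrak g$ to be abelian.

For sharpness, let $\mathfrak g$ be a non-abelian complex nilpotent Lie algebra with its bi-invariant $J$, that is, $[Jx,y]=J[x,y]$; for instance that of the Iwasawa manifold, with $[e_1,e_2]=e_3$. Bi-invariance gives $[e_i,\bar e_j]=0$, so $A=0$, hence $T=0$, and equality holds in the mean value bound. With $A=0$ also $P=0$, and (7) reduces to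
$$K(X,\bar X)=\tfrac12\sum_k\Big|\sum C^l_{ki}X_i\bar X_l\Big|^2\ge0 .$$
So $H\le0$ by (1), and therefore $\max H=0$, although the metric is not flat because $\operatorname{av}(H)<0$. $\square$

For part 2 we recall three textbook facts. A Lie group with a discrete cocompact subgroup is unimodular; this is why Lie-Hermitian $G/\Gamma$ with $G$ solvable is covered. In a solvable Lie algebra the nilradical $\mathfrak n$, the largest nilpotent ideal, contains $[\mathfrak g,\mathfrak g]$. And Milnor's theorem: a Lie group with a left-invariant metric is Levi-Civita flat if and only if $\mathfrak g$ is an orthogonal direct sum $\mathfrak b\oplus\mathfrak u$, where $\mathfrak b$ is an abelian subalgebra, $\mathfrak u$ is an abelian ideal, and $\mathrm{ad}_b$ is skew-adjoint for every $b\in\mathfrak b$.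

An example shows what the equality case looks like. Take the orthonormal basis $D,v_1,v_2,Z$ with $[D,v_1]=v_2$, $[D,v_2]=-v_1$, $Z$ central, $Jv_1=v_2$, $JD=Z$. Since $[D-iZ,v_1-iv_2]=v_2+iv_1=i(v_1-iv_2)$, $J$ is integrable. The trace of each $\mathrm{ad}_x$ is zero. Here $N=4$, $\operatorname{tr}B=B(D,D)=-2$ and $T=0$, so $\operatorname{av}(H)=0$; the metric is flat by Milnor's theorem with $\mathfrak b=\mathbb RD$, but $\mathfrak g$ is not abelian. So for solvable algebras the conclusion is "flat" and cannot be "abelian".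

**Proof of part 2.**

**Step 1: show $N+2\operatorname{tr}B\ge0$.** The Killing form no longer vanishes, and we must see that it is compensated by part of $N$. Let $\mathfrak b=\mathfrak n^\perp$ and, for $x\in\mathfrak b$, let $D_x=\mathrm{ad}_x|_{\mathfrak n}$. For $y\in\mathfrak n$, $\mathrm{ad}_y$ maps $\mathfrak g$ into $\mathfrak n$ and is nilpotent on $\mathfrak n$, so it is nilpotent and $B(y,y)=0$. For $x\in\mathfrak b$, the image of $\mathrm{ad}_x$ lies in $[\mathfrak g,\mathfrak g]\subseteq\mathfrak n$, so $B(x,x)=\operatorname{tr}(\mathrm{ad}_x^2)=\operatorname{tr}D_x^2$. Compute $N$ and $\operatorname{tr}B$ in an orthonormal basis made of orthonormal bases of $\mathfrak b$ and $\mathfrak n$, over which the sums below run. The mixed pairs $(x,y)$ and $(y,x)$ contribute $2|D_x|^2$ for each $x$. So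
$$N+2\operatorname{tr}B=\sum_{x,x'\in\mathfrak b}|[x,x']|^2+\sum_{y,y'\in\mathfrak n}|[y,y']|^2+\sum_{x\in\mathfrak b}\big(2|D_x|^2+2\operatorname{tr}D_x^2\big). \tag{12}$$
Since $|D+D^*|^2=\operatorname{tr}(D+D^*)^2=2\operatorname{tr}D^2+2\operatorname{tr}DD^*$, the last summand equals $|D_x+D_x^*|^2$. All terms in (12) are nonnegative, and Theorem 5 gives $\operatorname{av}(H)\le0$.

**Step 2: identify the equality case.** If $\operatorname{av}(H)=0$, then $N+2\operatorname{tr}B=0$ and every term of (12) vanishes. The first sum says that $\mathfrak b$ is an abelian subalgebra, the second that $\mathfrak n$ is an abelian ideal. The third says that $D_x$ is skew-adjoint for each basis vector $x$ of $\mathfrak b$, hence, by linearity, for each $x\in\mathfrak b$. Since $\mathrm{ad}_x$ is $0$ on $\mathfrak b$ and skew on $\mathfrak n$, and preserves both, it is skew-adjoint on $\mathfrak g$. By Milnor's theorem, with $\mathfrak u=\mathfrak n$, the metric is flat. Conversely, a flat metric has $H\equiv0$ and so $\operatorname{av}(H)=0$.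

**Step 3: constant $H$.** If $H\equiv c\ge0$, then $0\le c=\operatorname{av}(H)\le0$ by Step 1, so $c=0$, and the metric is flat by Step 2. If $\mathfrak g$ has a nonzero central vector, Lemma 4 gives $c\ge0$ without assuming it. $\blacksquare$
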